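# Contact schemes of tangent hyperplanes: a dimension bound, four concurrent lines, and integral closure

## Hyperplanes tangent along a scheme that spans an $r$-plane

We work over $\mathbb C$. Let $X\subset\mathbb P^n$ be a smooth, irreducible, non-degenerate projective variety. A hyperplane $H$ that is tangent to $X$ is tangent along some locus, and this locus carries a natural scheme structure. Suppose that it spans at least an $r$-plane. How many such $H$ can there be?

The hyperplanes containing a *fixed* $r$-plane form a $\mathbb P^{n-r-1}$. If $H$ moves in a family of tangent hyperplanes, then to first order it should still contain the locus where it was tangent. So the first guess is: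

> the hyperplanes whose contact scheme spans at least an $r$-plane form a set of dimension at most $n-r-1$.

Let us make this precise. Write $H^\perp\in(\mathbb P^n)^*$ for the point given by $H$. For $X$ smooth, $H$ *has contact with* $X$ at $x$ if $T_{X,x}\subset H$. At a singular point of a singular variety, contact is defined by limits: there are smooth points $y_m\to x$ and hyperplanes $H_m$ with contact at $y_m$ and $H_m^\perp\to H^\perp$. The **conormal variety** is
$$I_X=\{(H^\perp,x)\in(\mathbb P^n)^*\times X:\ H\text{ has contact with }X\text{ at }x\},$$
taken as the reduced closure of the conormal bundle over the smooth locus, with projections $q$ to $(\mathbb P^n)^*$ and $p$ to $X$. The dual variety is $X^*=q(I_X)$. It is closed because $q$ is proper. For $H^\perp\in X^*$ the **contact scheme** is the scheme-theoretic image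
$$Z_H=p(q^{-1}(H^\perp)),$$
where $q^{-1}(H^\perp)$ is the scheme-theoretic fibre, possibly non-reduced. Let $\mathcal J_{Z_H}$ be its ideal sheaf in $\mathbb P^n$. Dimensions of subsets of $X^*$ are those of their Zariski closures, and $\dim\emptyset=-1$. Put
$$X^*\langle r\rangle=\{H^\perp\in X^*:\ \dim H^0(\mathcal J_{Z_H}(1))\le n-r\}.$$

The guess is a conjecture stated in Roland Abuaf, "Theorems on tangencies in projective and convex geometry", arXiv:1103.0877 (2011):
$$\dim X^*\langle r\rangle\le n-r-1\qquad\text{for all } r\in\{0,\dots,n\}. \tag{1}$$

The following version is known: for $X$ irreducible, reduced and non-degenerate, the inequality holds if $Z_H$ is replaced by its underlying reduced scheme $|Z_H|_{red}$. We refer to this as the *reduced version*. The conjecture asks for the scheme structure to be kept.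

**Notation.** Let $k=\dim X$, $L=\mathcal O_X(1)$, $U=H^0(\mathbb P^n,\mathcal O(1))$, so $(\mathbb P^n)^*=\mathbb P(U)$, the space of lines in $U$. Non-degeneracy says $U\subset H^0(X,L)$. Let $I_H\subset\mathcal O_X$ be the ideal of $Z_H$. For an ideal sheaf $\mathfrak a\subset\mathcal O_X$ put
$$U(\mathfrak a)=U\cap H^0(X,\mathfrak aL),\qquad \sigma(\mathfrak a)=n-\dim U(\mathfrak a).$$
A linear form vanishes on $Z_H$ exactly when it lies in $U(I_H)$. So $\sigma(I_H)$ is the dimension of the linear span of $Z_H$, and
$$X^*\langle r\rangle=\{H^\perp\in X^*:\ \sigma(I_H)\ge r\}. \tag{2}$$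
These sets shrink as $r$ grows. The equation $s$ of $H$ lies in $U(I_H)$, so $\sigma(I_H)\le n-1$ and $X^*\langle n\rangle=\emptyset$; thus (1) is trivial for $r=n$. If $X=\mathbb P^n$ then $X^*=\emptyset$ and every upper bound below is trivial, so in proofs of upper bounds we assume $k<n$.

## The contact scheme in coordinates

To test anything we need $I_H$ explicitly. Recall that the bundle of first-order principal parts $P^1(L)$ has rank $k+1$ and fibre $L\otimes\mathcal O_X/\mathfrak m_x^2$ at $x$. A section $s$ of $L$ induces a section $j^1(s)$. If $s$ is given by a function $f$ in a local trivialization of $L$, and $x_1,\dots,x_k$ are local coordinates, then $j^1(s)$ has components $(f,\partial_{x_1}f,\dots,\partial_{x_k}f)$.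

**Lemma 1.** Let $H=\{s=0\}$. Then $Z_H\subset X$ is the zero scheme of $j^1(s)$. If $f$ is a local function representing $s|_X$, then
$$I_H=(f,\partial_{x_1}f,\dots,\partial_{x_k}f).$$

*Proof.* The map $U\otimes\mathcal O_X\to P^1(L)$ is surjective: in affine coordinates $u_1,\dots,u_n$ of $\mathbb P^n$ centered at $x$, the forms $1,u_1,\dots,u_n$ span $\mathcal O_{\mathbb P^n,x}/\mathfrak m^2$, which maps onto $\mathcal O_{X,x}/\mathfrak m_x^2$. Let $K$ be the kernel, a vector bundle. On $(\mathbb P^n)^*\times X$ the composition $\mathrm{pr}_1^*\mathcal O(-1)\to U\otimes\mathcal O\to\mathrm{pr}_2^*P^1(L)$ is a section of $\mathrm{pr}_1^*\mathcal O(1)\otimes\mathrm{pr}_2^*P^1(L)$, and its zero scheme is the projective subbundle $\mathbb P(K)$. This scheme is smooth, hence reduced. Its points are the pairs with $f(x)=0$ and $df(x)=0$, that is, $T_{X,x}\subset H$. So it equals $I_X$. Its scheme-theoretic fibre over $H^\perp$ is the zero scheme of $j^1(s)$ in $\{H^\perp\}\times X$. On this fibre $p$ is a closed embedding, so the scheme-theoretic image is that zero scheme. $\square$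

The proof also gives $\dim I_X=(n-k-1)+k=n-1$ when $k<n$.

*Example.* On a curve, if $f=t^e\cdot(\text{unit})$ with $e\ge1$, then $I_H=(t^{e-1})$. The contact scheme remembers the order of contact; its reduction does not.

## Rational normal curves, conics, and triples of concurrent lines

**Rational normal curve of degree $n\ge 2$.** A hyperplane is a binary form of degree $n$. If its distinct roots $p_i$ have multiplicities $e_i$, then $Z_H=\sum(e_i-1)p_i$, a divisor of degree $\delta=n-\nu$, where $\nu$ is the number of distinct roots. Forms vanishing on $Z_H$ make up a space of dimension $n+1-\delta$, so $\sigma(I_H)=\delta-1=n-\nu-1$. Hence $X^*\langle r\rangle$ is the set of forms with at most $n-r-1$ distinct roots. For $0\le r\le n-2$ its dimension is exactly $n-r-1$, and for larger $r$ it is empty. The guess holds, with equality in every possible case. Equality uses the scheme structure: for the form $\ell^n$ the reduced contact locus is one point, while $Z_H$ spans an $(n-2)$-plane.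

**Veronese surface $v_2(\mathbb P^2)\subset\mathbb P^5$.** Hyperplanes are plane conics. A conic of rank 2 is locally $f=xy$, with $I_H=(x,y)$ and $\sigma=0$. A double line is locally $f=x^2$, with $I_H=(x)$. The conics containing that line form a 3-dimensional space, so $\sigma=5-3=2$. Hence $X^*\langle0\rangle=X^*$ has dimension $4$, both $X^*\langle1\rangle$ and $X^*\langle2\rangle$ are the $2$-dimensional family of double lines, and $X^*\langle3\rangle=\emptyset$. The bounds for $r=0,1,2,3$ are $4,3,2,1$, so (1) holds.

**Three concurrent lines, $v_3(\mathbb P^2)\subset\mathbb P^9$.** Put the vertex at $P=[0:0:1]$, with affine coordinates $x,y$, so $f=f_3(x,y)$ is a product of three distinct linear forms. Away from $P$ the cubic is smooth. By Euler's formula $f\in(\partial_xf,\partial_yf)$, so $I_H=(\partial_xf,\partial_yf)$. The two partials are coprime quadratic forms: a common linear factor would divide $f$ by Euler's formula, and, choosing coordinates in which it is $x$ and writing $f=xg$, from $\partial_xf=g+x\partial_xg$ we would get $x\mid g$ and $x^2\mid f$. The map $(a,b)\mapsto a\,\partial_xf+b\,\partial_yf$ from pairs of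 linear forms to cubic forms is therefore injective between 4-dimensional spaces, hence bijective. So $U(I_H)$ consists of the cubics $g_2+g_3$ with $g_2\in\langle\partial_xf,\partial_yf\rangle$ and $g_3$ arbitrary. Its dimension is $2+4=6$, and $\sigma=9-6=3$. The family has dimension $2+3=5$, and the bound is $9-3-1=5$. It fits, with nothing to spare.

## Differentiating a family, and the cross-ratio of four lines

How would one prove the guess? Take a family $H_t=\{s(t)=0\}$ of tangent hyperplanes, locally $F(t,x)=0$. If $x(t)$ is a contact point moving differentiably, then differentiating $F(t,x(t))=0$ gives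
$$\partial_tF+\sum_i\partial_{x_i}F\cdot x_i'(t)=0,$$
and $\partial_{x_i}F=0$ at $x(t)$. So $\partial_tF(t,x(t))=0$: the tangent direction of the family vanishes at the contact point. This explains why a reduced version is plausible. For the conjecture one wants the scheme-theoretic statement
$$\partial_tF\in(F,\partial_{x_1}F,\dots,\partial_{x_k}F)\quad\text{on }\{t\}\times X. \tag{3}$$
If (3) held for a $w$-dimensional family with independent parameters, then the $w+1$ independent vectors $s,\partial_{t_1}s,\dots,\partial_{t_w}s$ would lie in $U(I_H)$, and $w\le n-1-\sigma(I_H)$ would follow.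

Condition (3) fails for four lines through a point. Take
$$F=xy(x-y)(x-ty),\quad t\ne0,1,\qquad \partial_tF=-xy^2(x-y).$$
Both are quartic forms in $x,y$, and by Euler's formula $F$ is in the ideal of its partials, which are cubic forms. So if (3) held, comparing degree 4 parts would give $\partial_tF=vF$ for some $v=(ax+by)\partial_x+(cx+ey)\partial_y$. Both $F$ and $\partial_tF$ are divisible by $x$. Write $F=xG$ with $x\nmid G$; then $vF=v(x)G+x\,vG$ forces $x\mid v(x)=ax+by$, so $b=0$. In the same way $y\mid v(y)$ gives $c=0$, and $(x-y)\mid v(x-y)=ax-ey$ gives $a=e$. So $v$ is $a$ times the Euler field and $vF=4aF$ vanishes at $(t,1)$. But $\partial_tF(t,1)=-t(t-1)\ne0$. The motion of the cross-ratio is not in the contact ideal.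

This already defeats the guess, in the next Veronese embedding after the cubics.

**Example 2 (complete Veronese embeddings).** Let $X=v_m(\mathbb P^2)\subset\mathbb P^n$, $n=\binom{m+2}2-1$, $m\ge4$. Consider unions of $m$ distinct concurrent lines. The vertex is determined by the curve, so the family has dimension $2+m$. Using $PGL_3$, put the vertex at $P$, so $f=f_m(x,y)$ and $I_{H,P}=(\partial_xf_m,\partial_yf_m)$. Let $g$ be a polynomial of degree $\le m$ with $g=A\,\partial_xf_m+B\,\partial_yf_m$, where $A,B\in\mathbb C[[x,y]]$ have homogeneous parts $A_i,B_i$. Its parts of degree $<m-1$ vanish. Its part of degree $m-1$ is $A_0\partial_xf_m+B_0\partial_yf_m$, in a space of dimension $\le2$. Its part of degree $m$ is $A_1\partial_xf_m+B_1\partial_yf_m$, in a space of dimension $\le4$. So $\dim U(I_H)\le6$, $\sigma(I_H)\ge n-6$, and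
$$\dim X^*\langle n-6\rangle\ge m+2>5=n-(n-6)-1.$$
For $m=4$ this reads $n=14$, $r=8$, and $6>5$.

Here $r$ is large. We next find failures for small $r$, down to $r=3$, and afterwards see why $r=3$ is the limit.

## Surfaces whose tangent hyperplanes at one point all have multiplicity $m$

Only multiplication by linear forms kept the degree $m$ part small in Example 2: it had dimension $\le4$ regardless of $m$. To exploit this with a family of codimension only $3$, we choose a linear system on $\mathbb P^2$ with *no* terms of degree $2,\dots,m-1$ at a point $P$. Then every hyperplane tangent at $P$ automatically has multiplicity at least $m$ there.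

**Theorem A.** For each $m\ge4$ there is a smooth non-degenerate surface $X_m\cong\mathbb P^2\subset\mathbb P^n$, $n=2m+5$, with $\dim X_m^*\langle r\rangle\ge n-3$ for all $0\le r\le m-1$. So inequality (1) fails for every $r$ with $3\le r\le m-1$. In particular, for every $r\ge3$ there is a smooth $X$ violating it, and the excess over $n-r-1$ is unbounded.

*Proof.*

**Step 1: the linear system.** Put $d=m+1$ and let $V\subset H^0(\mathbb P^2,\mathcal O(d))$ be spanned by the monomials
$$z^{d-i-j}x^iy^j,\qquad i+j\in\{0,1,m,m+1\}.$$
Then $\dim V=1+2+(m+1)+(m+2)=2m+6$, so $V$ should map $\mathbb P^2$ to $\mathbb P^n$ with $n=2m+5$.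

**Step 2: $V$ embeds $\mathbb P^2$.** Since $x^d,y^d,z^d\in V$, there are no base points and $V$ defines a morphism $\varphi:\mathbb P^2\to\mathbb P^n$. The charts $D(x),D(y),D(z)$ are the preimages of three standard affine opens of $\mathbb P^n$, whose union contains $\varphi(\mathbb P^2)$.

* On $D(z)$, dividing by $z^d$, we get $x/z$ and $y/z$ from $i+j=1$.
* On $D(x)$, dividing by $x^d$, we get $y/x$ from $x^{d-1}y$ (here $i+j=m+1$) and $z/x$ from $x^mz$ (here $i+j=m$).
* $D(y)$ is symmetric to $D(x)$.

In each chart the coordinate ring is generated by pulled-back coordinates, so $\varphi$ is a closed immersion over each of the three opens. Since $\varphi$ is proper, its image is closed, and over the complement of the image there is nothing to check. So $\varphi$ is a closed immersion. Let $X=X_m=\varphi(\mathbb P^2)$. It is smooth and irreducible. It is non-degenerate because $V\subset H^0(\mathbb P^2,\mathcal O(d))$, and $U=V$.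

**Step 3: a family of tangent hyperplanes of dimension $n-3$.** Let $P=[0:0:1]$, set $z=1$, and let $\mathfrak m$ be the maximal ideal at $P$. Elements of $V$ are the polynomials $g=g_0+g_1+g_m+g_{m+1}$ with $g_i$ homogeneous of degree $i$. Let $W^\circ$ be the set of hyperplanes given by $f=f_m+f_{m+1}$ with $f_m\ne0$ not a scalar multiple of an $m$-th power of a linear form. The scalar multiples of $m$-th powers form a closed cone of dimension $2$ in the $(m+1)$-dimensional space of all $f_m$, so $W^\circ$ is dense and open in a projective space of dimension $(m+1)+(m+2)-1=2m+2=n-3$. As $f\in\mathfrak m^2$, each such $H$ is tangent to $X$ at $P$. So $W^\circ\subset X^*$ and $\dim W^\circ=n-3$.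

**Step 4: the contact scheme spans at least an $(m-1)$-plane.** Let $H\in W^\circ$ and $g\in U(I_H)$. By Lemma 1, in $\mathbb C[[x,y]]$,
$$g=A\,\partial_xf+B\,\partial_yf+Cf. \tag{4}$$
The right side lies in $\mathfrak m^{m-1}$ and $m-1\ge3$, so $g_0=g_1=0$. Write $A=A_0+A_1+\cdots$ by degree, and similarly for $B,C$.

*Degree $m-1$.* The polynomial $g$ has no term of this degree, so $A_0\partial_xf_m+B_0\partial_yf_m=0$. The partials of $f_m$ are linearly independent: a non-trivial relation says that $f_m$ is constant along a direction, so that it is a form in a single linear form, hence a multiple of an $m$-th power, which is excluded. Therefore $A_0=B_0=0$.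

*Degree $m$.* In this degree (4) would also contain $A_0\partial_xf_{m+1}+B_0\partial_yf_{m+1}$, but these terms have just been killed. What remains is
$$g_m=A_1\partial_xf_m+B_1\partial_yf_m+C_0f_m.$$
Since $mf_m=x\partial_xf_m+y\partial_yf_m$, the form $g_m$ lies in the span of $x\partial_xf_m,\ y\partial_xf_m,\ x\partial_yf_m,\ y\partial_yf_m$. This space depends only on $f_m$ and has dimension $\le4$.

The form $g_{m+1}$ lies in a space of dimension $m+2$. Altogether
$$\dim U(I_H)\le4+(m+2)=m+6=n-(m-1).$$

**Step 5: count.** So $W^\circ\subset X^*\langle m-1\rangle\subset X^*\langle r\rangle$ for $0\le r\le m-1$, and $\dim X^*\langle r\rangle\ge n-3$. This exceeds $n-r-1$ exactly when $r\ge3$. Given $r\ge3$, take $m=r+1$, which gives a surface in $\mathbb P^{2r+7}$. The excess is then at least $r-2$, hence unbounded. $\square$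

The first case $m=4$, $r=3$ is a surface $X\cong\mathbb P^2\subset\mathbb P^{13}$ with $\dim X^*\langle3\rangle\ge10>9$. The conjecture is false.

## Integral closure and the tangent space of a family

For four lines, $\partial_tF$ was not in the ideal $(\partial_xF,\partial_yF)$, but it is a form of degree 4, while the generators have degree 3. By order of vanishing it should belong. The ideal that sees only orders of vanishing is the integral closure.

**Definition.** Let $\mathfrak a$ be an ideal of a ring $R$. An element $u\in R$ is *integral over* $\mathfrak a$ if $u^N+a_1u^{N-1}+\dots+a_N=0$ for some $N\ge1$ and $a_i\in\mathfrak a^i$. These elements form the integral closure $\overline{\mathfrak a}$, an ideal with $\mathfrak a\subset\overline{\mathfrak a}\subset\sqrt{\mathfrak a}$. The same is done for ideal sheaves.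

*Example.* In $\mathbb C[x,y]$, $xy\notin(x^2,y^2)$, but $(xy)^2-x^2\cdot y^2=0$ with $x^2y^2\in(x^2,y^2)^2$. So $xy\in\overline{(x^2,y^2)}$.

We use four facts.

* **(F1)** In a regular local ring with maximal ideal $\mathfrak m$, every power $\mathfrak m^b$ is integrally closed. If $u$ satisfies an integral equation over $\mathfrak m^b$ and has order $v<b$, then $u^N$ has order $Nv$, while each $a_iu^{N-i}$ has order at least $ib+(N-i)v>Nv$, which is impossible. In particular every nonzero ideal of a discrete valuation ring is integrally closed, and the zero ideal of any domain is too.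
* **(F2)** The preimage of an integrally closed ideal under a ring homomorphism is integrally closed: apply the homomorphism to the equation. Likewise, if $u$ is integral over $\mathfrak a$, its image is integral over the extension of $\mathfrak a$.
* **(F3)** Let $R$ be a domain, $N\ne0$ a finitely generated ideal, and $uN\subset\mathfrak aN$. Then $u\in\overline{\mathfrak a}$. Indeed, for generators $e_i$ of $N$ write $ue_i=\sum_jc_{ij}e_j$ with $c_{ij}\in\mathfrak a$; then $\det(u\delta_{ij}-c_{ij})$ kills $N$, so it is zero, and its expansion is an integral equation.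
* **(F4)** Let $\mathcal I\ne0$ be an ideal sheaf on a smooth variety $T$ and $\pi:Y\to T$ projective birational, $Y$ smooth, with $\mathcal I\mathcal O_Y=\mathcal O_Y(-E)$. Then $\pi_*\mathcal O_Y(-E)=\overline{\mathcal I}$ (Lazarsfeld, *Positivity II*, §9.6.A).

Fact (F4) tells us how to repair the differentiation argument: carry it out on $Y$, where the ideal is principal. Look at the four lines. Blow up $x=y=0$ and use the chart $x=uy$. Then $F=y^4p$ with $p=u(u-1)(u-t)$, and $\partial_xF=y^3p'$, $\partial_yF=y^3(4p-up')$, where $p'=\partial_up$. As $p$ and $p'$ have no common zero for $t\ne0,1$, the ideal becomes $(y^3)$. The point is that its equation does not involve $t$. And $\partial_tF=y^4\partial_tp\in(y^3)$. In general, we resolve the whole family at once, and then use generic smoothness to make the divisor $E$ locally constant in $t$.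

**Theorem B.** Let $X\subset\mathbb P^n$ be smooth, irreducible, non-degenerate.

1. If $W\subset X^*$ is closed and irreducible, then for all $H^\perp=[s]$ in a dense open subset of $W$ one has $T_{H^\perp}W\subset U(\overline{I_H})/\langle s\rangle$, inside $T_{[s]}\mathbb P(U)=U/\langle s\rangle$. In particular $\dim W\le n-1-\sigma(\overline{I_H})$ for these $H$.
2. $\dim\{H^\perp\in X^*:\ \sigma(\overline{I_H})\ge r\}\le n-r-1$ for $0\le r\le n$.

Since $I_H\subset\overline{I_H}\subset\sqrt{I_H}$, we have $\sigma(I_H)\ge\sigma(\overline{I_H})\ge\sigma(\sqrt{I_H})$. So statement (2) lies between the reduced version and the conjecture.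

*Proof of (1).*

**Step 1: set up the family.** Let $w=\dim W$. Replace $W$ by a smooth affine dense open $W^\circ$ with étale coordinates $t_1,\dots,t_w$ (functions whose differentials form a basis of the 1-forms) and a lift $t\mapsto s(t)\in U\setminus0$. Let $F$ be the section of $\mathrm{pr}_2^*L$ on $W^\circ\times X$ restricting to $s(t)|_X$ on $\{t\}\times X$. Trivializing $L$ on open sets of $X$, independently of $t$, we may differentiate $F$ with respect to $t_j$, and $\partial_{t_j}F$ restricts to $\partial_{t_j}s(t)|_X$. Let $\mathcal I$ be the ideal locally generated by $F,\partial_{x_1}F,\dots,\partial_{x_k}F$, the zero scheme of the relative $j^1(F)$. By Lemma 1 it restricts to $I_t:=I_{H_t}$ on $\{t\}\times X$. It is nonzero because $F\ne0$.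

**Step 2: make the ideal principal, uniformly in $t$.** By Hironaka there is a projective birational $\pi:Y\to W^\circ\times X$ with $Y$ smooth and $\mathcal I\mathcal O_Y=\mathcal O_Y(-E)$, where $E$ is effective with simple normal crossing support. The variety $Y$ and all intersections of components of $E$ are smooth and finite in number. By generic smoothness, after shrinking $W^\circ$ each of them is smooth over $W^\circ$ or empty.

**Step 3: coordinates in which $E$ does not depend on $t$.** Let $y\in Y$ and let $y_1,\dots,y_e$ be local equations of the components of $E$ through $y$ (possibly $e=0$). The stratum $\{y_1=\dots=y_e=0\}$ is smooth over $W^\circ$ at $y$, so the $dt_j$ stay independent on its tangent space. Hence $dt_1,\dots,dt_w,dy_1,\dots,dy_e$ are independent at $y$. Complete these functions to local analytic coordinates $(t_1,\dots,t_w,y_1,\dots,y_N)$ at $y$. Then $E=\{h=0\}$ with $h=\prod_{i\le e}y_i^{a_i}$. Let $\theta_j=\partial/\partial t_j$ in *these* coordinates. It satisfies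
$$\theta_j(t_i)=\delta_{ij},\qquad\theta_j(h)=0.$$

**Step 4: differentiate upstairs.** By the chain rule,
$$\theta_j(\pi^*F)=\pi^*(\partial_{t_j}F)+\sum_i\pi^*(\partial_{x_i}F)\,\theta_j(\pi^*x_i). \tag{5}$$
Since $F\in\mathcal I$, we have $\pi^*F=hG$, so $\theta_j(\pi^*F)=h\,\theta_j(G)\in(h)$. Also $\pi^*(\partial_{x_i}F)\in(h)$. By (5), $\pi^*(\partial_{t_j}F)\in(h)$ in the analytic local ring. As $\mathcal O_{Y,y}\to\mathcal O_{Y,y}^{an}$ is faithfully flat and $h\in\mathcal O_{Y,y}$, this holds in $\mathcal O_{Y,y}$. So $\pi^*(\partial_{t_j}F)$ is a section of $\mathcal O_Y(-E)$ (after twisting by the pull-back of $L$).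

**Step 5: come back down.** By (F4), $\partial_{t_j}F$ is integral over $\mathcal I$. Restricting an integral equation to $\{t\}\times X$ (F2), we get $\partial_{t_j}s(t)\in U(\overline{I_t})$. Also $s(t)\in U(I_t)$. The classes of $\partial_{t_1}s(t),\dots,\partial_{t_w}s(t)$ in $U/\langle s(t)\rangle$ are a basis of $T_{[s(t)]}W$, because $W^\circ\subset\mathbb P(U)$ is immersed. So $T_{H^\perp}W\subset U(\overline{I_H})/\langle s\rangle$, and $w+1\le\dim U(\overline{I_H})=n-\sigma(\overline{I_H})$.

*Proof of (2).* Let $S$ be the given set. If $S=\emptyset$ then $-1\le n-r-1$. Otherwise let $W$ be a component of $\overline S$ of maximal dimension. It is contained in the closed set $X^*$. The finitely many components $W_i$ satisfy $\overline S=\bigcup_i\overline{S\cap W_i}$, so the irreducible $W$ lies in one $\overline{S\cap W_i}\subset W_i$. This forces $W_i=W$, and $S\cap W$ is dense in $W$. So it meets the dense open set of (1), and for such $H$ we get $\dim W\le n-1-\sigma(\overline{I_H})\le n-1-r$. $\square$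

## Equality in Theorem B on the surfaces $X_m$

We check Theorem B against the family that broke the conjecture. For general $H\in W^\circ$ we show $\sigma(\overline{I_H})=2$. Then $\dim W^\circ=n-3=n-1-\sigma(\overline{I_H})$, and Theorem B(2) is sharp there, although $\sigma(I_H)\ge m-1$.

**Step 1: forms of degree $2m-3$.** Take $f_m$ squarefree. As in the case of three lines, $\partial_xf_m$ and $\partial_yf_m$ are coprime, of degree $m-1$. The map $(a,b)\mapsto a\,\partial_xf_m+b\,\partial_yf_m$ from pairs of forms of degree $m-2$ to forms of degree $2m-3$ is injective: if $a\,\partial_xf_m=-b\,\partial_yf_m$, then $\partial_xf_m\mid b$, so $b=0$ for degree reasons, and $a=0$. Both spaces have dimension $2m-2$, so the map is bijective.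

**Step 2: pass from $f_m$ to $f$.** Let $J'=(\partial_xf,\partial_yf)\subset\mathcal O_{X,P}$. Replacing $\partial f_m$ by $\partial f$ in Step 1 changes the result by an element of $\mathfrak m^{m-2}\mathfrak m^m=\mathfrak m^{2m-2}$. So $\mathfrak m^{2m-3}\subset J'\mathfrak m^{m-2}+\mathfrak m\cdot\mathfrak m^{2m-3}$. Since $J'\mathfrak m^{m-2}\subset\mathfrak m^{2m-3}$, Nakayama gives
$$\mathfrak m^{m-1}\cdot\mathfrak m^{m-2}=J'\mathfrak m^{m-2}.$$

**Step 3: the integral closure at $P$.** By (F3) with $N=\mathfrak m^{m-2}$, every $u\in\mathfrak m^{m-1}$ is integral over $J'$. As $J'\subset I_{H,P}\subset\mathfrak m^{m-1}$ and $\mathfrak m^{m-1}$ is integrally closed (F1), we get $\overline{I_H}=\mathfrak m^{m-1}$ at $P$.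

**Step 4: away from $P$.** The linear system $V\cap\mathfrak m^m$ contains $x^{m+1}$ and $y^{m+1}$, so its base locus is $P$ alone. By Bertini its general member is smooth away from $P$, and there $I_H$ is the unit ideal.

So for general $H\in W^\circ$, $U(\overline{I_H})=\{g_m+g_{m+1}\}$ has codimension $3$ in $U$, that is, dimension $n-2$, and $\sigma(\overline{I_H})=2$.

## Hessian corank and the range $r\le2$

The gap between $I_H$ and $\overline{I_H}$ is what defeats the conjecture. We now show that it can open only at contacts with degenerate Hessian of corank $\ge2$, and that such contacts already force $\sigma(\overline{I_H})\ge2$. This makes $r\le2$ safe.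

**Definition.** Let $x\in Z_H$ and let $f$ be a local equation of $X\cap H$ at $x$. Since $f(x)=0$ and $df(x)=0$, the Hessian of $f$ at $x$ is a quadratic form on $T_{X,x}$, well defined up to a nonzero scalar. Its corank is the *Hessian corank* of the contact.

*Examples.* On a surface, $f=x^2+y^3$ has corank 1 at the origin, and $I_H=(x,y^2)$. For $f=x^3+y^3$ the corank is 2 and $I_H=(x^2,y^2)$, which is not integrally closed, since $xy$ is missing.

Recall the splitting lemma: at a critical point of corank $c$ with $f(x)=0$ there are analytic coordinates $y_1,\dots,y_{k-c},z_1,\dots,z_c$ with $f=\sum y_i^2+h(z)$, $h\in(z)^3$.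

**Lemma 3.** Let $x\in Z_H$ be a contact of Hessian corank $c$. Then (i) $\sigma(\overline{I_H})\ge c$; (ii) if $c\le1$, then $\overline{I_H}=I_H$ at $x$.

*Proof.* The ideal generated by a function and its first partials does not depend on the coordinates, so in those of the splitting lemma $I_H\mathcal O_x^{an}=(y,\,h,\,\partial_zh)$.

(i) This ideal lies in $(y)+(z)^2$, which is the preimage of $(z)^2$ under $\mathbb C\{y,z\}\to\mathbb C\{z\}$. So it is integrally closed by (F1) and (F2), and $\overline{I_H}\mathcal O_x^{an}\subset(y)+(z)^2$. Elements of $U(\overline{I_H})$ therefore have their class in $L\otimes\mathcal O_X/\mathfrak m_x^2$ in the $(k-c)$-dimensional span of $y_1,\dots,y_{k-c}$. The map $U\to L\otimes\mathcal O_X/\mathfrak m_x^2$ is onto a space of dimension $k+1$ (proof of Lemma 1). So $U(\overline{I_H})$ has codimension at least $1+c$ in $U$. That is, $\dim U(\overline{I_H})\le n-c$ and $\sigma(\overline{I_H})\ge c$.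

(ii) If $c=0$, then $I_H\mathcal O_x^{an}=(y)$ is the maximal ideal, the preimage of the zero ideal of $\mathbb C$. If $c=1$, then either $h=0$ and $I_H\mathcal O_x^{an}=(y)$, or $h=z^{a+1}\cdot(\text{unit})$ and $I_H\mathcal O_x^{an}=(y,z^a)$. These are the preimages of the ideals $0$ and $(z^a)$ of the discrete valuation ring $\mathbb C\{z\}$. In all cases the ideal is integrally closed by (F1), (F2). Hence, by faithful flatness of $\mathcal O_{X,x}\to\mathcal O_x^{an}$,
$$\overline{I_H}_{,x}\subset I_H\mathcal O_x^{an}\cap\mathcal O_{X,x}=I_{H,x}.\qquad\square$$

**Theorem C.** Let $X\subset\mathbb P^n$ be smooth, irreducible, non-degenerate.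

1. Let $X^*_{\le1}$ be the set of $H^\perp\in X^*$ all of whose contacts have Hessian corank $\le1$. Then $\dim(X^*\langle r\rangle\cap X^*_{\le1})\le n-r-1$ for all $r\in\{0,\dots,n\}$. In particular the conjectured inequality (1) holds for all $r$ if $X$ is a curve.
2. $\dim X^*\langle r\rangle\le n-r-1$ for $r=0,1,2$ (with $r\le n$).

By Theorem A, $r\le2$ is the sharp universal range.

*Proof of (1).* If $H^\perp\in X^*_{\le1}$, then $I_H=\overline{I_H}$ at every point of $Z_H$ by Lemma 3(ii), and off $Z_H$ both are the unit ideal. So $X^*\langle r\rangle\cap X^*_{\le1}$ is contained in the set of Theorem B(2). On a curve the Hessian is a $1\times1$ matrix, so its corank is at most 1.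

*Proof of (2).* For $r=0$: $\dim X^*\le\dim I_X=n-1$.

Let $r\in\{1,2\}$ and suppose $\dim X^*\langle r\rangle\ge n-r$. Take a component $W$ of the closure of $X^*\langle r\rangle$ with $\dim W\ge n-r$. As in the proof of Theorem B(2), $X^*\langle r\rangle\cap W$ is dense in $W$. By Theorem B(1), for $H$ in a dense open subset of $W$,
$$\sigma(\overline{I_H})\le n-1-\dim W\le r-1\le1.$$
By Lemma 3(i), all contacts of such $H$ have corank $\le1$. By Lemma 3(ii), $I_H=\overline{I_H}$, so $\sigma(I_H)\le r-1$. But the dense open subset contains some $H^\perp\in X^*\langle r\rangle$, for which $\sigma(I_H)\ge r$ by (2). This is a contradiction. $\square$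

For $r=3$ the last argument would allow $\sigma(\overline{I_H})=2$, hence a contact of corank 2, where Lemma 3(ii) is not available. The surfaces $X_m$ realize exactly this: at $P$ the Hessian of $f\in W^\circ$ is zero, of corank 2, and for general $H\in W^\circ$ we found $\sigma(\overline{I_H})=2$ while $\sigma(I_H)\ge m-1\ge3$.
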